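\title{The supremum of the Bergman kernel of Jacobi cusp forms of index one in the level aspect}

\begin{abstract}
Let $k\ge4$ be even. For every level $N$ we determine the supremum of the Bergman kernel of the space of Jacobi cusp forms of weight $k$, index $1$ and level $N$, up to an error bounded in terms of $k$. The main term is the maximum of $\sqrt w\,C_k(w)$ over the widths $w$ of the cusps of $\Gamma_0(N)$, where the explicit constant $C_k(w)$ depends only on $k$ and on $w$ modulo $4$. The supremum therefore has exact order $N^{1/2}$. This disproves the conjecture that it stays bounded as the level grows, and it shows that the known upper bound is sharp. The growth comes from the concentration of theta functions on narrow strips of the elliptic curve $\mathbf C/(\mathbf Z\tau+\mathbf Z)$ when $\tau$ is high in a wide cusp.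
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Throughout, $k\ge4$ is an even integer, $\kappa=k-\frac12$, and implied constants depend only on $k$ unless a subscript says otherwise. We write $\tau=u+iv\in\mathbf H$, $z=x+iy\in\mathbf C$, $e(t)=e^{2\pi it}$, $q^n=e(n\tau)$ for rational $n$, and $\zeta=e(z)$. A matrix $\gamma=\left(\begin{smallmatrix}a&b\\c&d\end{smallmatrix}\right)\in SL_2(\mathbf Z)$ acts on $\mathbf H\times\mathbf C$ by $\gamma(\tau,z)=\big(\gamma\tau,\frac z{c\tau+d}\big)$, and on functions by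
\[
(\phi|_k\gamma)(\tau,z)=(c\tau+d)^{-k}\,e\Big(\frac{-cz^2}{c\tau+d}\Big)\,\phi\Big(\gamma\tau,\frac z{c\tau+d}\Big).
\]
Let $N\ge1$ be an integer. A \emph{Jacobi cusp form of weight $k$, index $1$ and level $N$} is a holomorphic function $\phi$ on $\mathbf H\times\mathbf C$ such that
\begin{itemize}
\item[(J1)] $\phi|_k\gamma=\phi$ for all $\gamma\in\Gamma_0(N)$;
\item[(J2)] $e(m^2\tau+2mz)\,\phi(\tau,z+m\tau+n)=\phi(\tau,z)$ for all $m,n\in\mathbf Z$;
\item[(J3)] for every $\sigma\in SL_2(\mathbf Z)$, the Fourier expansion $\phi|_k\sigma=\sum c(n,r)q^n\zeta^r$ ($n\in\mathbf Q$, $r\in\mathbf Z$) has $c(n,r)=0$ unless $4n>r^2$.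
\end{itemize}
These functions form a finite-dimensional space $J^{cusp}_{k,1}(N)$. The function
\[
\widetilde\phi(\tau,z)=v^{k/2}e^{-2\pi y^2/v}\,|\phi(\tau,z)|
\]
is invariant under the Jacobi group $\Gamma_0(N)\ltimes\mathbf Z^2$, which is generated by $\Gamma_0(N)$ and the translations $z\mapsto z+m\tau+n$. It is the size of $\phi$ at a point of the quotient. The Petersson inner product is
\[
\langle\phi,\psi\rangle=\int_{(\Gamma_0(N)\ltimes\mathbf Z^2)\backslash\mathbf H\times\mathbf C}\phi(\tau,z)\overline{\psi(\tau,z)}\,v^ke^{-4\pi y^2/v}\,\frac{du\,dv\,dx\,dy}{v^3},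
\]
integrated over a fundamental domain and not normalized by the volume. For an orthonormal basis $\mathcal B$ of $J^{cusp}_{k,1}(N)$ we define the \emph{Bergman kernel} and the \emph{size} of the space by
\[
B_N(\tau,z)=\sum_{\phi\in\mathcal B}\widetilde\phi(\tau,z)^2,\qquad \sup(J^{cusp}_{k,1}(N))=\sup_{(\tau,z)\in\mathbf H\times\mathbf C}B_N(\tau,z).
\]

Two observations explain what these quantities measure. If $\phi=\sum_{\psi\in\mathcal B}a_\psi\psi$ has norm $1$, the Cauchy--Schwarz inequality gives $\widetilde\phi(\tau,z)^2\le B_N(\tau,z)$, with equality when $a_\psi$ is proportional to $\overline{\psi(\tau,z)}$. So for a nonzero space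
\begin{equation}\label{eq:extremal}
B_N(\tau,z)=\max_{\|\phi\|=1}\widetilde\phi(\tau,z)^2 .
\end{equation}
Thus $B_N$ does not depend on $\mathcal B$, and the size of the space is the square of the largest sup norm of a form of $L^2$ norm $1$. On the other hand, the integral of $B_N$ over the quotient is the dimension of the space, so the mean value of $B_N$ is the dimension divided by the volume. This mean value is bounded in terms of $k$, as Corollary~\ref{cor:main}(c) below implies. If $B_N$ had no high peaks, its supremum would be bounded as well, and this is the natural guess. For square-free $N$ the bounds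
\[
1\ll\sup(J^{cusp}_{k,1}(N))\ll N^{1/2}
\]
are stated in \cite{AD}, where the following conjecture is posed.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $k\ge4$ be even. For all sufficiently large square-free $N$, the quantity $\sup(J^{cusp}_{k,1}(N))$ is bounded above and below by positive constants that depend only on $k$.}
\medskip

We show that the conjecture is false and that the upper bound $N^{1/2}$ gives the true order.

\subsection{Results}

For $\alpha\in(0,1]$ and $t>0$ put
\[
G_\alpha(t)=\frac{(4\pi t)^\kappa}{\pi\,\Gamma(\kappa-1)}\sum_{m\ge0}(m+\alpha)^{\kappa-1}e^{-4\pi(m+\alpha)t},\qquad D_k(\alpha)=\sup_{t>0}\sqrt t\,G_\alpha(t),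
\]
and
\[
E_k=\frac{k^ke^{-k}}{2\pi^{3/2}\,\Gamma(k-\frac32)}>0 .
\]
For an integer $w\ge1$ let $\beta(w)$ be the element of $\{\frac14,\frac12,\frac34,1\}$ with $\beta(w)\equiv-\frac w4\pmod1$, and let
\[
C_k(w)=\max\big(D_k(1),D_k(\beta(w))\big).
\]
Section~\ref{sec:model} explains where these quantities come from.

\begin{theorem}\label{thm:main}
There is a constant $A_k$ such that for every $N\ge1$, square-free or not,
\[
\Big|\sup(J^{cusp}_{k,1}(N))-\max_w\sqrt w\,C_k(w)\Big|\le A_k,
\]
where $w$ runs over the widths $N/\gcd(N,c^2)$, $c\in\mathbf Z$, of the cusps of $\Gamma_0(N)$. For square-free $N$ these widths are all the divisors of $N$. Moreover, for $\alpha\in(0,1]$,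
\begin{equation}\label{eq:D}
\alpha^{-3/2}E_k\le D_k(\alpha)\le(\alpha^{-3/2}+2\alpha^{-1/2})E_k .
\end{equation}
\end{theorem}

\begin{corollary}\label{cor:main}
\begin{itemize}
\item[(a)] For all $N\ge1$,
\[
D_k(1)\sqrt N-A_k\le\sup(J^{cusp}_{k,1}(N))\le D_k(\tfrac14)\sqrt N+A_k,
\]
and $D_k(1)\ge E_k>0$. Hence $\sup(J^{cusp}_{k,1}(N))\asymp_kN^{1/2}$ for large $N$, and the conjecture is false.
\item[(b)] The sequence $N^{-1/2}\sup(J^{cusp}_{k,1}(N))$ has no limit. Along primes congruent to $3$ modulo $4$ it tends to $D_k(\frac14)\ge8E_k$. Along primes congruent to $1$ modulo $4$ it tends to $\max(D_k(1),D_k(\frac34))<4E_k$. Its upper limit, over all $N$ or over square-free $N$, is $D_k(\frac14)$.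
\item[(c)] Let $\overline B_N(\tau)$ be the average of $B_N(\tau,\cdot)$ over the fiber $\mathbf C/(\mathbf Z\tau+\mathbf Z)$ with respect to $dx\,dy/v$. Then $\sup_\tau\overline B_N(\tau)\asymp_k1$ for large $N$.
\end{itemize}
\end{corollary}

By \eqref{eq:extremal}, Theorem~\ref{thm:main} computes $\max_{\|\phi\|=1}\|\widetilde\phi\|_\infty^2$ up to $O_k(1)$. In particular, for every large $N$ there is a form $\phi\in J^{cusp}_{k,1}(N)$ with $\|\phi\|=1$ and $\|\widetilde\phi\|_\infty\gg_kN^{1/4}$.

\subsection{Why the supremum grows}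

Parts (a) and (c) of the corollary together locate the failure: the conjecture is right about the variable $\tau$ and wrong about the variable $z$. A Jacobi form of index $1$ is a combination $h_0(\tau)\theta_0(\tau,z)+h_1(\tau)\theta_1(\tau,z)$ of two fixed theta functions. At height $v$ these live on strips that occupy a proportion of order $v^{-1/2}$ of the fiber, so at the center of a strip their squares exceed the average over the fiber by a factor of order $v^{1/2}$ (Section~\ref{sec:theta}). The question is then how high $\tau$ can go before the cusp forms $h_0,h_1$ decay. At a cusp of width $w$ the decay sets in only at height $v\asymp w$, and the cusp $0$ has width $N$.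

Section~\ref{sec:model} carries this out by hand for a single cusp. To pass from that model to $\Gamma_0(N)$ with an error independent of $N$, we translate the problem into one about the pairs $(h_0,h_1)$ (Section~\ref{sec:vector}), write their Bergman kernel as a sum over the group (Section~\ref{sec:kernel}), and separate the stabilizer of the cusp from the remaining terms (Section~\ref{sec:cusp}).

\section{Moving a cusp to infinity}\label{sec:moving}

We want to study $B_N$ near all cusps at once, so we need the behavior of all objects under the full group $SL_2(\mathbf Z)$. This becomes transparent in the real coordinates $(p,s)$ defined by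
\[
z=p\tau+s,\qquad p=y/v .
\]
The fiber $\mathbf C/(\mathbf Z\tau+\mathbf Z)$ becomes the fixed torus $(\mathbf R/\mathbf Z)^2$. For fixed $\tau$ we have $dx\,dy=v\,dp\,ds$, so $dp\,ds$ is the probability measure on the fiber and the measure in the inner product is $d\omega\,dp\,ds$, where $d\omega=v^{-2}du\,dv$. For a function $\phi$ on $\mathbf H\times\mathbf C$ put
\[
\phi^\flat(\tau;p,s)=e(pz)\,\phi(\tau,z).
\]
Since $|e(pz)|=e^{-2\pi py}=e^{-2\pi y^2/v}$, we have $\widetilde\phi=v^{k/2}|\phi^\flat|$, and the integrand of the inner product is $v^k\phi^\flat\overline{\psi^\flat}$.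

\begin{lemma}\label{lem:action}
Let $\gamma\in SL_2(\mathbf Z)$. In the coordinates $(\tau;p,s)$ the action of $\gamma$ is $(\tau;p,s)\mapsto(\gamma\tau;(p,s)\gamma^{-1})$, and it preserves $d\omega\,dp\,ds$. For every integer weight $l$,
\begin{equation}\label{eq:flat}
(\phi|_l\gamma)^\flat(\tau;p,s)=(c\tau+d)^{-l}\,\phi^\flat\big(\gamma\tau;(p,s)\gamma^{-1}\big),
\end{equation}
and \textup{(J2)} is equivalent to
\begin{equation}\label{eq:lattice}
\phi^\flat(\tau;p+m,s+n)=e(pn-sm)\,\phi^\flat(\tau;p,s)\qquad(m,n\in\mathbf Z).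
\end{equation}
Consequently $|_l$ is a right action, it preserves \textup{(J2)}, and $\widetilde{\phi|_k\gamma}(\tau,z)=\widetilde\phi(\gamma(\tau,z))$.
\end{lemma}

\begin{proof}
Write $z'=z/(c\tau+d)=p'\gamma\tau+s'$. Multiplying by $c\tau+d$ gives $p\tau+s=p'(a\tau+b)+s'(c\tau+d)$, that is, $(p,s)=(p',s')\gamma$. The measure is preserved because $d\omega$ is invariant and $\det\gamma=1$. From $p'=pd-sc$ we get
\[
pz-p'z'=\frac{z\,\big(p(c\tau+d)-pd+sc\big)}{c\tau+d}=\frac{cz^2}{c\tau+d},
\]
which is \eqref{eq:flat}. Using $pm\tau=mz-ms$ we find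
\[
(p+m)(z+m\tau+n)=pz+(m^2\tau+2mz)+(pn-sm)+mn,
\]
which gives the equivalence of (J2) and \eqref{eq:lattice}. By \eqref{eq:flat}, $|_l$ is a right action, because $c\tau+d$ is a cocycle. It preserves \eqref{eq:lattice}, because right multiplication by $\gamma^{-1}$ preserves $\mathbf Z^2$ and the determinant $pn-sm$ of the rows $(p,s)$, $(m,n)$. The last claim follows from \eqref{eq:flat} and $\operatorname{Im}\gamma\tau=v/|c\tau+d|^2$.
\end{proof}

From now on $\Gamma$ denotes a conjugate $\sigma^{-1}\Gamma_0(N)\sigma$ with $\sigma\in SL_2(\mathbf Z)$. We define $J(\Gamma)$, its inner product and its Bergman kernel $B_\Gamma$ as in the introduction, with $\Gamma$ in place of $\Gamma_0(N)$. The element $-I\in\Gamma$ fixes $\tau$ and sends $z$ to $-z$, so a fundamental domain for $\Gamma\ltimes\mathbf Z^2$ contains half of each fiber, and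
\begin{equation}\label{eq:half}
\langle\phi,\psi\rangle=\frac12\int_{\Gamma\backslash\mathbf H}\int_{[0,1]^2}v^k\phi^\flat\,\overline{\psi^\flat}\;dp\,ds\,d\omega .
\end{equation}
A convention without the factor $\frac12$ would only halve the kernel and rescale all constants. By Lemma~\ref{lem:action}, the map $\phi\mapsto\phi|_k\sigma$ is an isometry from $J^{cusp}_{k,1}(N)$ onto $J(\Gamma)$, and therefore
\begin{equation}\label{eq:change}
B_N(\sigma(\tau,z))=B_{\sigma^{-1}\Gamma_0(N)\sigma}(\tau,z).
\end{equation}
Every point of $\mathbf H$ is $\sigma\tau$ for some $\sigma$ and some $\tau$ in the standard fundamental domain $\mathcal F$ of $SL_2(\mathbf Z)$, on which $v\ge\frac{\sqrt3}2$. So it suffices to understand $B_\Gamma(\tau,z)$ for $v\ge\frac{\sqrt3}2$, uniformly in $\Gamma$.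

The only invariant of $\Gamma$ that will matter is its \emph{width} at $\infty$, the integer $w\ge1$ with $\{\gamma\in\Gamma:c=0\}=\{\pm T^{nw}:n\in\mathbf Z\}$, where $T=\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)$.

\begin{lemma}\label{lem:width}
If $\sigma$ has first column $(a,c)^t$, then $\sigma^{-1}\Gamma_0(N)\sigma$ has width $N/\gcd(N,c^2)$ at $\infty$. Every $c\in\mathbf Z$ occurs. All widths are at most $N$, the width $N$ occurs, and for square-free $N$ the widths are exactly the divisors of $N$.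
\end{lemma}

\begin{proof}
We have $\sigma T^n\sigma^{-1}=\left(\begin{smallmatrix}1-nac&na^2\\-nc^2&1+nac\end{smallmatrix}\right)$, which lies in $\Gamma_0(N)$ exactly when $N\mid nc^2$, that is, when $N/\gcd(N,c^2)$ divides $n$. The matrix $\left(\begin{smallmatrix}1&0\\c&1\end{smallmatrix}\right)$ realizes any $c$, and $c=1$ gives the width $N$ (this is the width of the cusp $0$). For square-free $N$ we have $\gcd(N,c^2)=\gcd(N,c)$, which takes every divisor of $N$ as a value.
\end{proof}

\section{Theta functions on the fiber}\label{sec:theta}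

Condition (J2) leaves only two degrees of freedom in the variable $z$. For $\mu\in\{0,1\}$ let
\[
\theta_\mu(\tau,z)=\sum_{r\equiv\mu\ (2)}q^{r^2/4}\zeta^r,\qquad\theta=(\theta_0,\theta_1)^t .
\]
We recall the \emph{theta decomposition} \cite[\S5]{EZ}: a holomorphic function $\phi$ on $\mathbf H\times\mathbf C$ satisfies (J2) if and only if $\phi=h^t\theta=h_0\theta_0+h_1\theta_1$ with $h=(h_0,h_1)^t$ holomorphic on $\mathbf H$, and $h$ is unique. Indeed, periodicity in $z$ means that $\phi=\sum_rf_r(\tau)\zeta^r$, and the rest of (J2) reads $f_{r+2m}=q^{m^2+rm}f_r$. Since $(r+2m)^2/4=r^2/4+rm+m^2$, this says that $q^{-r^2/4}f_r$ depends only on $r$ modulo $2$.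

The normalized theta functions are $\Theta_\mu=e^{-2\pi y^2/v}\theta_\mu$. Completing the square shows that the term of index $r$ in $\Theta_\mu$ has absolute value
\begin{equation}\label{eq:gauss}
e^{-2\pi p^2v}\,|q^{r^2/4}\zeta^r|=e^{-2\pi v(p^2+r^2/4+rp)}=e^{-2\pi v(p+r/2)^2}.
\end{equation}
This is a Gaussian in $p$ of height $1$ and width of order $v^{-1/2}$, centered at $-r/2$. For large $v$ the function $\Theta_0$ thus lives near $p\in\mathbf Z$ and $\Theta_1$ near $p\in\frac12+\mathbf Z$. The next lemma compares the mean square with the peak.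

\begin{lemma}\label{lem:theta}
\begin{itemize}
\item[(a)] $\displaystyle\int_{[0,1]^2}\Theta_\mu\overline{\Theta_{\mu'}}\,dp\,ds=\frac{\delta_{\mu\mu'}}{2\sqrt v}$.
\item[(b)] For $v\ge\frac{\sqrt3}2$ and all $z$, $|\Theta_0|^2+|\Theta_1|^2\le1+O(e^{-\pi v/8})$.
\item[(c)] $\Theta_0(iv,0)\ge1$ and $\Theta_1(iv,-iv/2)\ge1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Since $\zeta^r=e(rp\tau)e(rs)$, integration over $s$ leaves only the diagonal terms. This gives $0$ for $\mu\ne\mu'$. For $\mu=\mu'$, by \eqref{eq:gauss}, it gives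
\[
\int_0^1\sum_{r\equiv\mu\ (2)}e^{-4\pi v(p+r/2)^2}dp=\int_{\mathbf R}e^{-4\pi vp^2}dp=\frac1{2\sqrt v},
\]
because the intervals $[0,1]+r/2$ with $r\equiv\mu\pmod2$ tile the line.

(b) By \eqref{eq:gauss}, $|\Theta_0|+|\Theta_1|\le\sum_{r\in\mathbf Z}e^{-2\pi v(p+r/2)^2}$. The right side has period $\frac12$ in $p$, so we may assume $|p|\le\frac14$. The term $r=0$ is at most $1$. For $r\ne0$ we have $(p+r/2)^2\ge\frac14(|r|-\frac12)^2=\frac1{16}+\frac14|r|(|r|-1)$, so these terms sum to at most $2e^{-\pi v/8}\sum_{r\ge1}e^{-\pi vr(r-1)/2}\ll e^{-\pi v/8}$. Finally $|\Theta_0|^2+|\Theta_1|^2\le(|\Theta_0|+|\Theta_1|)^2$.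

(c) Here $u=x=0$, so all terms are positive and given by \eqref{eq:gauss}. For $z=0$ we have $p=0$ and the term $r=0$ equals $1$. For $z=-iv/2$ we have $p=-\frac12$ and the term $r=1$ equals $1$.
\end{proof}

Part (a) computes the inner integral in \eqref{eq:half}. For $\phi=h^t\theta$ and $\psi=f^t\theta$, with $f^*$ the conjugate transpose of $f$,
\begin{equation}\label{eq:fiber}
\int_{[0,1]^2}v^k\phi^\flat\,\overline{\psi^\flat}\;dp\,ds=\tfrac12\,v^\kappa f(\tau)^*h(\tau).
\end{equation}
This is how the half-integral weight $\kappa=k-\frac12$ enters.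

\section{A single cusp}\label{sec:model}

The phenomenon is fully visible in a model in which $\Gamma$ is replaced by the group $\{\pm T^{nw}\}$, whose fundamental domain is the strip $0\le u\le w$. Here an orthogonal family can be written down and the kernel can be computed by hand. The model explains the definitions of $\beta$, $G_\alpha$ and $E_k$ and yields a proof of \eqref{eq:D}. Apart from that, it only guides the proof of Theorem~\ref{thm:main}.

For odd $r$ we have $r^2\equiv1\pmod4$, so
\begin{equation}\label{eq:thetaT}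
\theta_0(\tau+1,z)=\theta_0(\tau,z),\qquad\theta_1(\tau+1,z)=i\,\theta_1(\tau,z).
\end{equation}
Hence $\phi_{\mu,\lambda}=e(\lambda\tau/w)\,\theta_\mu(\tau,z)$, with $\lambda$ real, is invariant under $\tau\mapsto\tau+w$ if and only if $e(\lambda)i^{\mu w}=1$, that is, $\lambda\equiv-\mu w/4\pmod1$. The cusp condition at $\infty$ asks for $\lambda>0$. The admissible exponents are $\lambda=1,2,3,\dots$ for $\mu=0$ and $\lambda=\beta(w),\beta(w)+1,\dots$ for $\mu=1$: the number $\beta(w)$ is the smallest exponent that can accompany $\theta_1$.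

Take the inner product \eqref{eq:half} with the strip as the domain. By \eqref{eq:fiber} and the integration over $u$, the functions $\phi_{\mu,\lambda}$ are pairwise orthogonal, and
\[
\|\phi_{\mu,\lambda}\|^2=\frac w4\int_0^\infty e^{-4\pi\lambda v/w}v^{\kappa-2}\,dv=\frac w4\,\Gamma(\kappa-1)\Big(\frac{4\pi\lambda}w\Big)^{1-\kappa}.
\]
Since $\widetilde\phi_{\mu,\lambda}^{\,2}=\sqrt v\,|\Theta_\mu|^2v^\kappa e^{-4\pi\lambda v/w}$, we obtain, with $t=v/w$,
\begin{equation}\label{eq:single}
\frac{\widetilde\phi_{\mu,\lambda}(\tau,z)^2}{\|\phi_{\mu,\lambda}\|^2}=\sqrt v\,|\Theta_\mu|^2R_\lambda(t),\qquad R_\lambda(t)=\frac{(4\pi t)^\kappa}{\pi\,\Gamma(\kappa-1)}\,\lambda^{\kappa-1}e^{-4\pi\lambda t}.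
\end{equation}

Consider the simplest function $\phi_{0,1}=q^{1/w}\theta_0$. By Lemma~\ref{lem:theta}(a), the average of \eqref{eq:single} over the fiber is $\frac12R_1(v/w)$. The factor $\sqrt v$ has disappeared, and what remains is bounded by a constant that does not depend on $w$. At the point $(iv,0)$, however, $|\Theta_0|\ge1$, and \eqref{eq:single} is at least $\sqrt v\,R_1(v/w)=\sqrt w\cdot\sqrt t\,R_1(t)$. For any fixed $t$ this grows like $\sqrt w$. The best $t$ is found by the substitution $X=4\pi\lambda t$, which gives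
\begin{equation}\label{eq:Ek}
\sqrt t\,R_\lambda(t)=\lambda^{-3/2}\,\frac{X^ke^{-X}}{\pi\sqrt{4\pi}\,\Gamma(\kappa-1)},\qquad\sup_{t>0}\sqrt t\,R_\lambda(t)=\lambda^{-3/2}E_k,
\end{equation}
with the maximum at $X=k$, that is, at height $v=kw/(4\pi\lambda)$. So the normalized function $q^{1/w}\theta_0$ reaches the value $E_k\sqrt w$ in \eqref{eq:single}. A smaller exponent does better. If $w\equiv3\pmod4$, then $\lambda=\frac14$ is admissible with $\theta_1$, the function $q^{1/(4w)}\theta_1$ peaks four times as high in the cusp, and it reaches $8E_k\sqrt w$ at the point $z=-\tau/2$. This is the origin of Corollary~\ref{cor:main}(b).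

The function $G_\alpha$ is the sum of the $R_\lambda$ over $\lambda=m+\alpha$, $m\ge0$. Summing \eqref{eq:single} over the whole family therefore gives the model kernel
\begin{equation}\label{eq:modelkernel}
\sqrt v\,\Big(G_1(v/w)\,|\Theta_0|^2+G_{\beta(w)}(v/w)\,|\Theta_1|^2\Big).
\end{equation}
Together with Lemma~\ref{lem:theta}(b),(c) this suggests the value $\sqrt w\,C_k(w)$ for the contribution of a cusp of width $w$.

\begin{proof}[Proof of \eqref{eq:D}]
All terms of $G_\alpha=\sum_{m\ge0}R_{m+\alpha}$ are positive. Keeping only $m=0$ and using \eqref{eq:Ek} gives the lower bound. Bounding each term by its supremum gives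
\[
D_k(\alpha)\le E_k\sum_{m\ge0}(m+\alpha)^{-3/2}\le E_k\Big(\alpha^{-3/2}+\int_\alpha^\infty\lambda^{-3/2}d\lambda\Big)=(\alpha^{-3/2}+2\alpha^{-1/2})E_k.\qedhere
\]
\end{proof}

The functions $\phi_{\mu,\lambda}$ are not invariant under $\Gamma$, and the strip is not a fundamental domain for $\Gamma$. We must show that $B_\Gamma$ nevertheless differs from \eqref{eq:modelkernel} by an error that is bounded independently of the level.

\section{Vector-valued cusp forms}\label{sec:vector}

The first step is to remove the variable $z$ by transporting the action, the cusp condition and the inner product from $\phi=h^t\theta$ to $h$. For holomorphic $h:\mathbf H\to\mathbf C^2$ and $\gamma\in SL_2(\mathbf Z)$, the function $(h^t\theta)|_k\gamma$ satisfies (J2) by Lemma~\ref{lem:action}. So there is a unique holomorphic $h|\gamma$ with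
\[
(h^t\theta)|_k\gamma=(h|\gamma)^t\theta,
\]
and $h\mapsto h|\gamma$ is a right action. All we need to know about it is the following.

\begin{lemma}\label{lem:U}
For each $\gamma\in SL_2(\mathbf Z)$ there is a $2\times2$ matrix $U_\gamma(\tau)$, holomorphic in $\tau$, such that $(h|\gamma)(\tau)=U_\gamma(\tau)h(\gamma\tau)$ for all $h$. It satisfies
\[
U_\gamma^*U_\gamma=|c\tau+d|^{-2\kappa}I,\qquad U_{-\gamma}=U_\gamma,\qquad U_{T^n}=\operatorname{diag}(1,i^n).
\]
In particular, for all holomorphic $f,h$,
\begin{equation}\label{eq:inv}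
v^\kappa\,(f|\gamma)(\tau)^*(h|\gamma)(\tau)=(\operatorname{Im}\gamma\tau)^\kappa f(\gamma\tau)^*h(\gamma\tau).
\end{equation}
\end{lemma}

\begin{proof}
The functions $\theta_\mu|_0\gamma$ satisfy (J2), so $\theta|_0\gamma=A\theta$ with a matrix $A=A_\gamma(\tau)$ holomorphic in $\tau$. Then $(h^t\theta)|_k\gamma=(c\tau+d)^{-k}h(\gamma\tau)^tA\theta$, so $U_\gamma=(c\tau+d)^{-k}A^t$. By \eqref{eq:flat} in weight $0$,
\[
A\,\theta^\flat(\tau;p,s)=\theta^\flat\big(\gamma\tau;(p,s)\gamma^{-1}\big).
\]
Multiply each side by its conjugate transpose and integrate over the torus. The matrix $\theta^\flat(\theta^\flat)^*$ is $\mathbf Z^2$-periodic in $(p,s)$ by \eqref{eq:lattice}, its entries are the $\Theta_\mu\overline{\Theta_{\mu'}}$, and $\gamma^{-1}$ induces a measure-preserving automorphism of the torus. Lemma~\ref{lem:theta}(a) gives $AA^*/(2\sqrt v)=I/(2\sqrt{\operatorname{Im}\gamma\tau})$, that is, $AA^*=|c\tau+d|\,I$. Hence $U_\gamma^*U_\gamma=|c\tau+d|^{-2k}\,\overline{AA^*}=|c\tau+d|^{-2\kappa}I$, and \eqref{eq:inv} follows. The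 functions $\theta_\mu$ are even in $z$ and $k$ is even, so $h|(-I)=h$. Thus $h|(-\gamma)=h|\gamma$ for all $h$, and constant $h$ give $U_{-\gamma}=U_\gamma$. The formula for $U_{T^n}$ is \eqref{eq:thetaT}.
\end{proof}

Let $V(\Gamma)$ be the space of holomorphic $h:\mathbf H\to\mathbf C^2$ such that $h|\gamma=h$ for $\gamma\in\Gamma$ and $v^{\kappa/2}|h(\tau)|$ is bounded on $\mathbf H$, with the inner product
\[
(h,f)=\int_{\Gamma\backslash\mathbf H}f^*h\,v^\kappa\,d\omega .
\]
The integrand is invariant by \eqref{eq:inv} and bounded, and $\Gamma\backslash\mathbf H$ has finite area. We define $V(\Gamma)$ by boundedness rather than by Fourier expansions because boundedness is the property that can be checked for the kernel in the next section.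

\begin{lemma}\label{lem:V}
The map $h\mapsto h^t\theta$ is a bijection from $V(\Gamma)$ onto $J(\Gamma)$, and $\langle h^t\theta,f^t\theta\rangle=\frac14(h,f)$. If $\mathcal G$ is an orthonormal basis of $V(\Gamma)$ and
\[
M_\Gamma(\tau)=4v^\kappa\sum_{g\in\mathcal G}g(\tau)g(\tau)^*,
\]
then
\begin{equation}\label{eq:BM}
B_\Gamma(\tau,z)=\sqrt v\sum_{\mu,\mu'}M_\Gamma(\tau)_{\mu\mu'}\,\Theta_\mu\overline{\Theta_{\mu'}} .
\end{equation}
\end{lemma}

\begin{proof}
Condition (J1) for $\phi=h^t\theta$ means $h|\gamma=h$ for $\gamma\in\Gamma$. Assume this; we show that (J3) is equivalent to boundedness. Let $\rho\in SL_2(\mathbf Z)$ and let $w$ be the width of $\rho^{-1}\Gamma\rho$ at $\infty$. Then $h|\rho$ is fixed by $T^{4w}$ and $U_{T^{4w}}=I$, so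
\[
(h|\rho)_\mu=\sum_{\nu\in\frac1{4w}\mathbf Z}a_\mu(\nu)q^\nu .
\]
Multiplying by $\theta_\mu$ shows that $\phi|_k\rho$ has coefficients $c(n,r)=a_\mu(n-r^2/4)$ with $\mu\equiv r\pmod2$. So (J3) says that $a_\mu(\nu)=0$ for $\nu\le0$, for all $\rho$ and $\mu$.

Suppose this holds. Then $(h|\rho)_\mu$ is a holomorphic function of $e(\tau/(4w))$ in the unit disk that vanishes at $0$, so $v^{\kappa/2}|h|\rho|$ is bounded on $\mathcal F$. By \eqref{eq:inv}, $v^{\kappa/2}|h|$ is bounded on $\rho\mathcal F$. Finitely many sets $\rho\mathcal F$ cover a fundamental domain for $\Gamma$, so the invariant function $v^{\kappa/2}|h|$ is bounded on $\mathbf H$. Conversely, if $v^{\kappa/2}|h|\le C$, then $v^{\kappa/2}|h|\rho|\le C$ by \eqref{eq:inv}, and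
\[
|a_\mu(\nu)|=\Big|\frac1{4w}\int_0^{4w}(h|\rho)_\mu(\tau)\,e(-\nu\tau)\,du\Big|\le Cv^{-\kappa/2}e^{2\pi\nu v}.
\]
For $\nu\le0$ the right side tends to $0$ as $v\to\infty$.

The relation between the inner products is \eqref{eq:half} combined with \eqref{eq:fiber}. Hence the functions $2g^t\theta$, $g\in\mathcal G$, form an orthonormal basis of $J(\Gamma)$, and $B_\Gamma=4v^k\sum_g|g_0\Theta_0+g_1\Theta_1|^2$. Expanding the square gives \eqref{eq:BM}.
\end{proof}

In these terms the model kernel \eqref{eq:modelkernel} corresponds to the matrix $\operatorname{diag}(G_1(v/w),G_{\beta(w)}(v/w))$, and the task is to show that $M_\Gamma(\tau)$ is close to it.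

\section{The kernel as a sum over the group}\label{sec:kernel}

We have no explicit basis of $V(\Gamma)$, so we need a formula for $M_\Gamma$ that does not involve one. The matrix $\sum_gg(\tau')g(\tau)^*$ is the reproducing kernel of $V(\Gamma)$: it represents evaluation at $\tau$ as an inner product. On the whole upper half-plane evaluation has an explicit integral representation, and averaging that kernel over $\Gamma$ produces the kernel of $V(\Gamma)$. Complex powers below are principal; they are applied only to numbers with positive real part, such as $(\tau'-\bar\tau)/2i$, whose real part is $(v'+v)/2$ for $\tau'=u'+iv'\in\mathbf H$.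

\begin{proposition}\label{prop:kernel}
For all $\tau\in\mathbf H$,
\[
M_\Gamma(\tau)=\frac{\kappa-1}\pi\,v^\kappa\sum_{\gamma\in\Gamma/\{\pm I\}}\Big(\frac{\gamma\tau-\bar\tau}{2i}\Big)^{-\kappa}U_\gamma(\tau).
\]
\end{proposition}

\begin{proof}
Fix $\tau$ and a vector $\mathbf a\in\mathbf C^2$, and put
\[
K(\tau')=\frac{\kappa-1}{4\pi}\Big(\frac{\tau'-\bar\tau}{2i}\Big)^{-\kappa}\mathbf a .
\]

\emph{Step 1: the reproducing formula on $\mathbf H$.} Let $f:\mathbf H\to\mathbf C^2$ be holomorphic with $v'^{\kappa/2}|f(\tau')|$ bounded. We claim that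
\begin{equation}\label{eq:repro}
\mathbf a^*f(\tau)=\int_{\mathbf H}K(\tau')^*f(\tau')\,v'^\kappa\,d\omega(\tau'),
\end{equation}
with absolute convergence. The map $\tau'\mapsto\xi=\frac{\tau'-\tau}{\tau'-\bar\tau}$ sends $\mathbf H$ onto the unit disk and $\tau$ to $0$. It satisfies
\[
1-|\xi|^2=\frac{vv'}{|(\tau'-\bar\tau)/2|^2},\qquad d\omega=\frac{4\,dA(\xi)}{(1-|\xi|^2)^2},
\]
where $dA$ is Lebesgue measure. The function $F(\xi)=\big(\frac{\tau'-\bar\tau}{2i}\big)^\kappa\mathbf a^*f(\tau')$ is holomorphic in the disk, $F(0)=v^\kappa\mathbf a^*f(\tau)$, and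
\[
K^*f\,v'^\kappa=\frac{\kappa-1}{4\pi}\Big|\frac{\tau'-\bar\tau}2\Big|^{-2\kappa}v'^\kappa F(\xi)=\frac{\kappa-1}{4\pi}\,v^{-\kappa}(1-|\xi|^2)^\kappa F(\xi).
\]
The hypothesis on $f$ gives $|F(\xi)|\ll_{f,\tau,\mathbf a}(1-|\xi|^2)^{-\kappa/2}$, so the integrand in the disk is $O((1-|\xi|^2)^{\kappa/2-2})$, which is integrable because $\kappa>2$. In polar coordinates the mean value property replaces $F(\xi)$ by $F(0)$, and $\int_{|\xi|<1}(1-|\xi|^2)^{\kappa-2}\,4\,dA=\frac{4\pi}{\kappa-1}$. This proves \eqref{eq:repro}.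

\emph{Step 2: the series $P=\sum_{\gamma\in\Gamma/\{\pm I\}}K|\gamma$ lies in $V(\Gamma)$.} Recall that the hyperbolic distance satisfies $\cosh^2\big(\frac12\operatorname{dist}(\tau_1,\tau_2)\big)=|\tau_1-\bar\tau_2|^2/(4v_1v_2)$. By \eqref{eq:inv},
\[
v'^{\kappa/2}|(K|\gamma)(\tau')|=(\operatorname{Im}\gamma\tau')^{\kappa/2}|K(\gamma\tau')|=\frac{\kappa-1}{4\pi}\,|\mathbf a|\,v^{-\kappa/2}\cosh\big(\tfrac12\operatorname{dist}(\tau',\gamma^{-1}\tau)\big)^{-\kappa}.
\]
The orbit $\Gamma\tau$ is discrete and $\Gamma$ acts on it transitively by isometries, so there is $\varepsilon>0$ such that the disks of radius $\varepsilon$ about the points of the orbit are disjoint. Each point equals $\gamma^{-1}\tau$ for at most three $\gamma\in\Gamma/\{\pm I\}$. A disk of radius $L+\varepsilon$ has area $4\pi\sinh^2\frac{L+\varepsilon}2\le\pi e^{L+\varepsilon}$. Comparing areas, the number of $\gamma$ with $\operatorname{dist}(\tau',\gamma^{-1}\tau)\le L$ is $O_\tau(e^L)$, uniformly in $\tau'$. Grouping the terms by the integer part $L$ of the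 distance and using $\cosh X\ge\frac12e^X$, we get
\[
\sum_\gamma v'^{\kappa/2}|(K|\gamma)(\tau')|\ll_{\tau,\mathbf a}\sum_{L\ge0}e^{L+1}e^{-\kappa L/2}<\infty
\]
uniformly in $\tau'$, again because $\kappa>2$. When $\tau'$ moves within distance $1$ of a fixed point, each distance changes by at most $1$, so the convergence is locally uniform and $P$ is holomorphic. The function $v'^{\kappa/2}|P|$ is bounded, and $P|\delta=P$ for $\delta\in\Gamma$ because right multiplication by $\delta$ permutes the terms. The dependence of the constants on $\tau$ is harmless, since this step is only qualitative.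

\emph{Step 3: unfolding.} Let $f\in V(\Gamma)$. Since $f|\gamma=f$, identity \eqref{eq:inv} says that the integrand of \eqref{eq:repro} at $\gamma\tau'$ equals $(K|\gamma)(\tau')^*f(\tau')v'^\kappa$. Cutting $\mathbf H$ into the translates of a fundamental domain, which absolute convergence allows, turns \eqref{eq:repro} into $\mathbf a^*f(\tau)=(f,P)$. Therefore
\[
P(\tau')=\sum_{g\in\mathcal G}(P,g)\,g(\tau')=\sum_{g\in\mathcal G}\overline{\mathbf a^*g(\tau)}\,g(\tau')=\sum_{g\in\mathcal G}g(\tau')g(\tau)^*\mathbf a .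
\]
Set $\tau'=\tau$ and multiply by $4v^\kappa$. The right side becomes $M_\Gamma(\tau)\mathbf a$, the left side is the stated series applied to $\mathbf a$, and $\mathbf a$ is arbitrary.
\end{proof}

\section{The kernel near a cusp}\label{sec:cusp}

The terms with $c=0$ in Proposition~\ref{prop:kernel} form the sum over the group of Section~\ref{sec:model}, so they should reproduce the model. The model was computed from Fourier expansions, and Poisson summation links the two descriptions. It also shows how $G_\alpha$ behaves for small $t$, where its defining series has many terms of comparable size.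

\begin{lemma}\label{lem:G}
For $\alpha\in(0,1]$ and $t>0$,
\begin{equation}\label{eq:poisson}
G_\alpha(t)=\frac{\kappa-1}\pi\sum_{n\in\mathbf Z}\Big(1+\frac n{2it}\Big)^{-\kappa}e(-n\alpha).
\end{equation}
Moreover $G_\alpha(t)=\frac{\kappa-1}\pi+O(t^\kappa)$ for all $t>0$, and $G_\alpha(t)\ll t^\kappa e^{-4\pi\alpha t}$ for $t\ge1$. Hence $G_\alpha$ is bounded in terms of $k$ for $\alpha\in\{\frac14,\frac12,\frac34,1\}$, and the supremum $D_k(\alpha)$ is attained at some $t_\alpha>0$.
\end{lemma}

\begin{proof}
Let $F(\lambda)=\lambda^{\kappa-1}e^{-4\pi\lambda t}$ for $\lambda>0$ and $F(\lambda)=0$ for $\lambda\le0$. This function is continuous and decays exponentially, so $\Phi(\alpha)=\sum_{m\in\mathbf Z}F(m+\alpha)$ is continuous and of period $1$. Its Fourier coefficients are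
\[
\int_0^1\Phi(\alpha)e(n\alpha)\,d\alpha=\int_0^\infty\lambda^{\kappa-1}e^{-(4\pi t-2\pi in)\lambda}d\lambda=\frac{\Gamma(\kappa)}{(4\pi t)^\kappa}\Big(1+\frac n{2it}\Big)^{-\kappa},
\]
since $4\pi t-2\pi in=4\pi t\big(1+\frac n{2it}\big)$. They are $O_t(|n|^{-\kappa})$, so the Fourier series converges absolutely and represents $\Phi$ at every point. For $\alpha\in(0,1]$ the terms with $m<0$ in $\Phi(\alpha)$ vanish, and \eqref{eq:poisson} follows from $\Gamma(\kappa)=(\kappa-1)\Gamma(\kappa-1)$.

In \eqref{eq:poisson} the term $n=0$ is $1$, and the others are at most $(2t/|n|)^\kappa$ in absolute value, which gives the first estimate. For $t\ge1$ we have $e^{-4\pi(m+\alpha)t}\le e^{-4\pi\alpha t}e^{-4\pi m}$, and $\sum_m(m+1)^{\kappa-1}e^{-4\pi m}$ converges, which gives the second. The first estimate bounds $G_\alpha$ for $t\le1$ and the second for $t\ge1$. Finally, $\sqrt t\,G_\alpha(t)$ is continuous, positive, and tends to $0$ as $t\to0$ and as $t\to\infty$.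
\end{proof}

So $\sqrt v\,G_\alpha(v/w)$ grows like $\frac{\kappa-1}\pi\sqrt v$ while $v$ is small compared with $w$, is largest at $v=t_\alpha w$, and decays exponentially when $v/w$ is large.

The difficulty with the terms $c\ne0$ is uniformity in $N$. We resolve it by taking norms and enlarging the sum from $\Gamma$ to $SL_2(\mathbf Z)$. This is wasteful when $v$ is near $1$, but there a bounded error is all we claim, and at height $v\asymp w$ the error is small.

\begin{proposition}\label{prop:cusp}
Let $w$ be the width of $\Gamma$ at $\infty$. For $v\ge\frac{\sqrt3}2$,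
\[
M_\Gamma(\tau)=\operatorname{diag}\big(G_1(v/w),\,G_{\beta(w)}(v/w)\big)+O(v^{2-\kappa})
\]
in operator norm, with an implied constant that depends only on $k$.
\end{proposition}

\begin{proof}
\emph{Terms with $c=0$.} These are $\gamma=T^{nw}$, $n\in\mathbf Z$. We have $\frac{\tau+nw-\bar\tau}{2i}=v\big(1+\frac n{2it}\big)$ with $t=v/w$, and $U_{T^{nw}}$ is diagonal with entries $e(\mu nw/4)$, $\mu=0,1$. Now $e(\mu nw/4)=e(-n\alpha)$ for $\alpha\equiv-\mu w/4\pmod1$, that is, for $\alpha=1$ if $\mu=0$ and $\alpha=\beta(w)$ if $\mu=1$. By \eqref{eq:poisson}, these terms sum to the stated diagonal matrix.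

\emph{Terms with $c\ne0$.} For real $X$ and $Y\ge\frac{\sqrt3}2$,
\begin{equation}\label{eq:line}
\sum_{n\in\mathbf Z}\big((n+X)^2+Y^2\big)^{-\kappa/2}\le2\sum_{n\ge0}(n^2+Y^2)^{-\kappa/2}\ll Y^{-\kappa}+Y^{1-\kappa}\ll Y^{1-\kappa}.
\end{equation}
The first inequality holds because each interval $[n,n+1)$ and $[-n-1,-n)$, $n\ge0$, contains exactly one point of $X+\mathbf Z$. The second compares the terms $n\ge1$ with $\int_0^\infty(\xi^2+Y^2)^{-\kappa/2}d\xi$, which is a constant times $Y^{1-\kappa}$.

Choose representatives modulo $\pm I$ with $c\ge1$. By Lemma~\ref{lem:U}, $U_\gamma(\tau)$ has operator norm $|c\tau+d|^{-\kappa}$. The matrices in $SL_2(\mathbf Z)$ with a given bottom row $(c,d)$ are the $T^n\gamma_{c,d}$, $n\in\mathbf Z$, for one fixed $\gamma_{c,d}$. So the norms of these terms sum to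
\[
\ll v^\kappa\sum_{c\ge1}\ \sum_{\gcd(c,d)=1}|c\tau+d|^{-\kappa}\sum_{n\in\mathbf Z}|n+\gamma_{c,d}\tau-\bar\tau|^{-\kappa}.
\]
The number $\gamma_{c,d}\tau-\bar\tau$ has imaginary part at least $v$, so the inner sum is $\ll v^{1-\kappa}$ by \eqref{eq:line}. With $X=cu$ and $Y=cv$, the same inequality bounds the sum over $d$ by $O((cv)^{1-\kappa})$. The series $\sum_cc^{1-\kappa}$ converges because $\kappa>2$. The total is $\ll v^\kappa\cdot v^{1-\kappa}\cdot v^{1-\kappa}=v^{2-\kappa}$.
\end{proof}

\section{Proofs of the main results}\label{sec:proofs}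

Insert Proposition~\ref{prop:cusp} into \eqref{eq:BM}. Since $|\Theta_0|^2+|\Theta_1|^2=O(1)$ by Lemma~\ref{lem:theta}(b), the error term contributes $O(v^{5/2-\kappa})$, and this is $O(1)$ because $\kappa\ge\frac72$. Thus, if $\Gamma$ has width $w$ at $\infty$ and $v\ge\frac{\sqrt3}2$, then for all $z$
\begin{equation}\label{eq:final}
B_\Gamma(\tau,z)=\sqrt v\,\Big(G_1(v/w)\,|\Theta_0|^2+G_{\beta(w)}(v/w)\,|\Theta_1|^2\Big)+O(1).
\end{equation}
The main term is the model kernel \eqref{eq:modelkernel}.

\begin{proof}[Proof of Theorem~\ref{thm:main}]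
The inequalities \eqref{eq:D} were proved in Section~\ref{sec:model}, and the widths were determined in Lemma~\ref{lem:width}.

\emph{Upper bound.} By \eqref{eq:change}, every value of $B_N$ is a value $B_\Gamma(\tau,z)$ for some conjugate $\Gamma$, of width $w$ say, and some $\tau\in\mathcal F$. With $t=v/w$, formula \eqref{eq:final} and Lemma~\ref{lem:theta}(b) give
\[
B_\Gamma(\tau,z)\le\sqrt v\,\max\big(G_1(t),G_{\beta(w)}(t)\big)\big(1+O(e^{-\pi v/8})\big)+O(1).
\]
Here $\sqrt v\,G_\alpha(t)=\sqrt w\,\sqrt t\,G_\alpha(t)\le\sqrt w\,D_k(\alpha)$. For the product with $e^{-\pi v/8}$ this bound would cost a multiple of $\sqrt w$, so we use instead that $G_\alpha$ is bounded (Lemma~\ref{lem:G}), which gives $\sqrt v\,G_\alpha(t)e^{-\pi v/8}=O(1)$. Hence $B_\Gamma(\tau,z)\le\sqrt w\,C_k(w)+O(1)$.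

\emph{Lower bound.} Let $w$ be a width and $\Gamma$ a conjugate of width $w$ at $\infty$. Choose $\alpha\in\{1,\beta(w)\}$ with $C_k(w)=D_k(\alpha)$, and put $v=t_\alpha w$. If $v<1$, then $w<1/t_\alpha$. As $\alpha$ takes only four values, $\sqrt w\,C_k(w)=O(1)$ in this case, and the required bound follows from $B_N\ge0$. If $v\ge1$, take $\tau=iv$, and take $z=0$ if $\alpha=1$ and $z=-iv/2$ if $\alpha=\beta(w)\ne1$. In \eqref{eq:final} keep the term that contains $G_\alpha$ and drop the other, which is nonnegative. Lemma~\ref{lem:theta}(c) gives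
\[
B_\Gamma(\tau,z)\ge\sqrt v\,G_\alpha(t_\alpha)-O(1)=\sqrt w\,D_k(\alpha)-O(1)=\sqrt w\,C_k(w)-O(1).
\]
By \eqref{eq:change} this is a value of $B_N$. Since $w$ was an arbitrary width, the theorem follows.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:main}]
From \eqref{eq:D} we read off
\begin{equation}\label{eq:values}
D_k(1)\le3E_k,\qquad D_k(\tfrac34)\le\tfrac{20\sqrt3}9E_k<4E_k,\qquad D_k(\tfrac12)\le4\sqrt2\,E_k,\qquad D_k(\tfrac14)\ge8E_k .
\end{equation}
So $D_k(\frac14)$ is the largest of the four values. It follows that $D_k(1)\le C_k(w)\le D_k(\frac14)$ for all $w$, and that $C_k(w)=D_k(\frac14)$ when $w\equiv3\pmod4$, since then $\beta(w)=\frac14$.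

(a) The width $N$ occurs and all widths are at most $N$, so $\max_w\sqrt w\,C_k(w)$ lies between $D_k(1)\sqrt N$ and $D_k(\frac14)\sqrt N$. Also $D_k(1)\ge E_k$ by \eqref{eq:D}. The supremum therefore tends to infinity like $N^{1/2}$ along all $N$, in particular along square-free $N$.

(b) For a prime $\ell$ the widths are $1$ and $\ell$. Since $C_k(1)=O(1)$, Theorem~\ref{thm:main} gives $\ell^{-1/2}\sup(J^{cusp}_{k,1}(\ell))=C_k(\ell)+O(\ell^{-1/2})$. For $\ell\equiv3\pmod4$ we have $C_k(\ell)=D_k(\frac14)\ge8E_k$. For $\ell\equiv1\pmod4$ we have $\beta(\ell)=\frac34$ and $C_k(\ell)=\max(D_k(1),D_k(\frac34))<4E_k$. Both classes contain infinitely many primes, so there is no limit. The upper limit is at most $D_k(\frac14)$ by (a), and it is reached along the primes $\ell\equiv3\pmod4$.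

(c) By \eqref{eq:BM} and Lemma~\ref{lem:theta}(a), the average of $B_\Gamma(\tau,\cdot)$ over the fiber is $\frac12\operatorname{tr}M_\Gamma(\tau)$. The element $\sigma$ maps the fiber over $\tau$ to the fiber over $\sigma\tau$ and preserves $dp\,ds$ (Lemma~\ref{lem:action}), so \eqref{eq:change} gives $\overline B_N(\sigma\tau)=\frac12\operatorname{tr}M_\Gamma(\tau)$ for $\Gamma=\sigma^{-1}\Gamma_0(N)\sigma$. For $\tau\in\mathcal F$ this is $O(1)$ by Proposition~\ref{prop:cusp} and Lemma~\ref{lem:G}. For $\Gamma$ of width $N$ and $\tau=iN$ it is at least $\frac12G_1(1)-O(N^{2-\kappa})$, which exceeds $\frac14G_1(1)>0$ for large $N$.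
\end{proof}

\begin{remark}[The widest cusp need not win]
Let $N\equiv1\pmod4$ be square-free and divisible by $3$, for example $N=21$. Then $w=N/3$ is a width and $w\equiv3\pmod4$, so by \eqref{eq:values}
\[
\sqrt w\,C_k(w)\ge\tfrac8{\sqrt3}E_k\sqrt N>4E_k\sqrt N>\sqrt N\,C_k(N).
\]
The maximum in Theorem~\ref{thm:main} is thus not always attained at $w=N$.
\end{remark}

\begin{remark}[The hypotheses]
The parity of $k$ is used only for $U_{-\gamma}=U_\gamma$. For odd $k$ there is nothing to study: every $\phi=h^t\theta$ is even in $z$, so invariance under $-I$ forces $\phi=-\phi$. The condition $k\ge4$ is used through $\kappa>2$, for convergence in Propositions~\ref{prop:kernel} and~\ref{prop:cusp}, and through $\kappa\ge\frac52$, for the bounded error in \eqref{eq:final}. For $k=2$ we have $\kappa=\frac32$, the series $\sum_cc^{1-\kappa}$ diverges, and the argument breaks down. The level enters only through the list of widths in Lemma~\ref{lem:width}, which is why $N$ need not be square-free.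
\end{remark}

\begin{thebibliography}{9}

\bibitem{AD}
Pramath Anamby and Soumya Das, \emph{New and old Saito-Kurokawa lifts classically via $L^2$ norms and bounds on their supnorms: level aspect}, arXiv:2403.17401 (2024).

\bibitem{EZ}
Eichler and Zagier, \emph{The Theory of Jacobi Forms}.

\end{thebibliography}
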